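\title{No forbidden edge count can be dropped from the definition of a disperse hypergraph}

\begin{abstract}
An $\ell$-uniform hypergraph is disperse if every $\ell+1$ vertices induce $0$, $1$, $\ell$ or $\ell+1$ edges, and it is known that disperse hypergraphs have cliques or independent sets of polynomial size. We show that this fails as soon as one further edge count is allowed: for every $\ell\ge3$, every $2\le i\le\ell-1$ and every $N\ge2$ we construct explicitly an $N$-vertex $\ell$-uniform hypergraph in which every $\ell+1$ vertices induce $0$, $1$, $i$, $\ell$ or $\ell+1$ edges and every clique and independent set has size $O_\ell(\log N)$. This answers a question of Gishboliner and Honest in the negative. The vertices are the leaves of a binary tree, and a set is an edge according to how it splits at its first branching. Variants of the construction forbid some of the counts $1$, $\ell$, $\ell+1$ as well.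
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $\ell\ge3$ is an integer. An \emph{$\ell$-graph} $G$ is an $\ell$-uniform hypergraph: a finite vertex set together with a family of $\ell$-element subsets, the edges. A set of vertices is a \emph{clique} if all its $\ell$-subsets are edges, \emph{independent} if none is, and \emph{homogeneous} if it is one or the other; sets with fewer than $\ell$ vertices are both. We write $\omega(G)$ and $\alpha(G)$ for the largest sizes of a clique and of an independent set. The \emph{count} $e(X)$ of a set $X$ of $\ell+1$ vertices is the number of edges contained in $X$, so $0\le e(X)\le\ell+1$. For $L\subseteq\{0,1,\dots,\ell+1\}$, the $\ell$-graph $G$ is \emph{$L$-free} if no set of $\ell+1$ vertices has its count in $L$. We say that $L$-free $\ell$-graphs \emph{have polynomial-size homogeneous sets} if there is $c=c(\ell,L)>0$ such that every $N$-vertex $L$-free $\ell$-graph has a homogeneous set of size at least $N^c$.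

The count measures how far $\ell+1$ vertices are from being homogeneous, and one asks how much homogeneity at this scale forces a large homogeneous set. The two extremes are easy. If $L=\emptyset$, choose each edge independently with probability $1/2$. The expected number of homogeneous $m$-sets is at most $N^m2^{1-\binom m\ell}$, and since $\binom m\ell\ge(m/\ell)^\ell$ this is less than $1$ for some $m=O_\ell((\log N)^{1/(\ell-1)})$. If $L=\{1,\dots,\ell\}$, then every $(\ell+1)$-set is homogeneous, so two $\ell$-sets that differ in one vertex are both edges or both non-edges; moving between $\ell$-sets by single swaps, we see that $G$ is complete or empty.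

An $\ell$-graph is \emph{disperse} if it is $\{2,\dots,\ell-1\}$-free, that is, if every $(\ell+1)$-set is within one edge of being homogeneous. It is known that for every $\ell\ge3$, every $N$-vertex disperse $\ell$-graph has a homogeneous set of size $N^{\Omega_\ell(1)}$. Gishboliner and Honest~\cite{GH} pose the following question.

\begin{quote}
\emph{Are there an integer $\ell\ge3$ and a proper subset $L\subsetneq\{2,\dots,\ell-1\}$ such that $L$-free $\ell$-graphs have polynomial-size homogeneous sets?}
\end{quote}

An $L'$-free $\ell$-graph is $L$-free for every $L\subseteq L'$, so the question is decided by the sets $\{2,\dots,\ell-1\}\setminus\{i\}$, in which a single intermediate count $i$ is allowed. For $\ell=3$ this set is empty and the random $3$-graph shows that $\ell=3$ gives no example. For $\ell\ge4$ the random $\ell$-graph is of no use: disjoint $(\ell+1)$-sets have independent counts, each value has positive probability, and so every count appears with probability tending to $1$. For large $\ell$ all but one of the $\ell-2$ intermediate counts remain forbidden, and one might guess that so small a relaxation of dispersity keeps the conclusion for some $i$.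 It does not, for any $i$.

\begin{theorem}\label{thm:main}
Let $\ell\ge3$ and $2\le i\le\ell-1$. For every $N\ge2$ there is an $N$-vertex $\ell$-graph $G$ in which every $\ell+1$ vertices induce $0$, $1$, $i$, $\ell$ or $\ell+1$ edges, and
\[
\omega(G)\le\ell-1+(i-1)\lceil\log_2N\rceil,\qquad \alpha(G)\le\ell-1+(\ell-i)\lceil\log_2N\rceil .
\]
\end{theorem}

\begin{corollary}\label{cor:dichotomy}
Let $\ell\ge3$ and $L\subseteq\{2,\dots,\ell-1\}$. If $L=\{2,\dots,\ell-1\}$, then every $N$-vertex $L$-free $\ell$-graph has a homogeneous set of size $N^{\Omega_\ell(1)}$. Otherwise there are $N$-vertex $L$-free $\ell$-graphs, for every $N\ge2$, in which all homogeneous sets have size $O_\ell(\log N)$. In particular, the answer to the question is no.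
\end{corollary}

\begin{proof}
The first statement is the known theorem on disperse $\ell$-graphs, which is used nowhere else in this paper. If $L$ is a proper subset, pick $i\in\{2,\dots,\ell-1\}\setminus L$. The $\ell$-graph of Theorem~\ref{thm:main} is $L$-free, and since $i-1$ and $\ell-i$ are at most $\ell-2$, its homogeneous sets have size at most $\ell-1+(\ell-2)\lceil\log_2N\rceil$. For each $c>0$ this is less than $N^c$ once $N$ is large.
\end{proof}

The examples of Theorem~\ref{thm:main} may use all four counts $0,1,\ell,\ell+1$ of a disperse $\ell$-graph. The next two theorems remove some of these.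

\begin{theorem}\label{thm:interval}
Let $\ell\ge4$ and $2\le i\le\ell-1$.
\begin{enumerate}
\item[(a)] If $i\ge\ell/2+1$, then for every $N\ge2$ there is an $N$-vertex $(\{2,\dots,\ell\}\setminus\{i\})$-free $\ell$-graph $G$ with $\omega(G)\le2i-2$ and $\alpha(G)\le\ell-1+(\ell-i)\lceil\log_2N\rceil$.
\item[(b)] If $i\le\ell/2$, then for every $N\ge2$ there is an $N$-vertex $(\{1,\dots,\ell-1\}\setminus\{i\})$-free $\ell$-graph $G$ with $\alpha(G)\le2\ell-2i$ and $\omega(G)\le\ell-1+(i-1)\lceil\log_2N\rceil$.
\end{enumerate}
\end{theorem}

The allowed counts are $0,1,i,\ell+1$ in (a) and $0,i,\ell,\ell+1$ in (b). The two parts cover every $i$ except $i=(\ell+1)/2$ for odd $\ell$.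

\begin{theorem}\label{thm:divisible}
Let $\ell\ge3$ and $2\le i\le\ell-1$, and suppose that $i-1$ divides $\ell$. For every $N\ge2$ there is an $N$-vertex $\ell$-graph in which every $\ell+1$ vertices induce $0$, $1$ or $i$ edges, and whose homogeneous sets have size $O_\ell((\log N)^{\ell-1})$.
\end{theorem}

Two standard facts are used repeatedly. First, restrictions on counts and upper bounds on $\omega$ and $\alpha$ pass to induced subgraphs. Second, the \emph{complement} of $G$, whose edges are the $\ell$-sets that are not edges of $G$, exchanges cliques with independent sets and turns a count $t$ into $\ell+1-t$.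

\section{Types, and the case $\ell=4$}\label{sec:types}

We want a rule that assigns the status edge or non-edge to each $\ell$-set and meets two competing demands. Locally, the $\ell+1$ subsets obtained from an $(\ell+1)$-set $X$ by deleting one vertex must produce only the allowed counts. Globally, no large set may have constant status. The first demand suggests that the status should depend on a statistic that takes very few values on the $\ell$-subsets of $X$. A binary tree provides one that takes essentially two values.

Let $n=\lceil\log_2N\rceil\ge1$ and let $V=\{0,1\}^n$, the set of leaves of the complete binary tree of depth $n$. Since $|V|\ge N$, it suffices to build our examples on $V$ and then restrict to any $N$ vertices. For $X\subseteq V$ with $|X|\ge2$, let $w$ be the longest common prefix of the words in $X$; it has length less than $n$. Let $X_0$ and $X_1$ be the sets of words in $X$ that begin with $w0$ and $w1$. These two \emph{parts} partition $X$, and both are nonempty by the maximality of $w$. The \emph{type} of $X$ is the pair $(|X_0|,|X_1|)$. In the tree, $w$ is the first node at which the paths from the root to the leaves in $X$ branch, and the type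 records how many go left and how many go right.

\begin{lemma}\label{lem:split}
Let $X\subseteq V$ with $|X|\ge2$, and let $Y_0\subseteq X_0$ and $Y_1\subseteq X_1$ be nonempty. Then $Y=Y_0\cup Y_1$ has parts $Y_0$ and $Y_1$; in particular its type is $(|Y_0|,|Y_1|)$.
\end{lemma}

\begin{proof}
The word $w$ is a common prefix of $Y$, and no longer word is, because $Y$ contains a word beginning with $w0$ and one beginning with $w1$.
\end{proof}

So if $X$ has type $(p,q)$, deleting a vertex gives type $(p-1,q)$ or $(p,q-1)$, unless it removes a part of size one. In that exceptional case the branching node moves down and we know nothing about the new type. For example, $\{001,100,101,110,111\}$ has type $(1,4)$; deleting a word that begins with $1$ gives type $(1,3)$, while deleting $001$ gives type $(2,2)$. An $(\ell+1)$-set has at most one part of size one, so at most one of its $\ell$-subsets is out of control, and this uncertainty of one edge is what the counts $1$ and $\ell$ absorb.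

For $0\le k\le n$, say that $X\subseteq V$ has \emph{height at most $k$} if its words share a prefix of length $n-k$. Every set has height at most $n$, and a set of height at most $0$ has at most one element. If $|X|\ge2$ and $X$ has height at most $k$, then $n-k\le|w|\le n-1$, so $k\ge1$, and $X_0$ and $X_1$ have height at most $k-1$ because their words share the longer prefixes $w0$ and $w1$.

The smallest case in which something must be avoided is $\ell=4$, where the maximal proper subsets are $L=\{3\}$ and $L=\{2\}$; complementation exchanges them. Declare a $4$-set to be an edge if and only if it has type $(1,3)$. Lemma~\ref{lem:split} gives the count of a $5$-set $X$ from its type.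
\begin{center}
\begin{tabular}{cccc}
type of $X$ & deletions from $X_0$ & deletions from $X_1$ & $e(X)$\\
\hline
$(1,4)$ & one, unknown & four of type $(1,3)$, edges & $4$ or $5$\\
$(2,3)$ & two of type $(1,3)$, edges & three of type $(2,2)$, non-edges & $2$\\
$(3,2)$ & three of type $(2,2)$, non-edges & two of type $(3,1)$, non-edges & $0$\\
$(4,1)$ & four of type $(3,1)$, non-edges & one, unknown & $0$ or $1$
\end{tabular}
\end{center}
The count $3$ never appears. Now let $C$ be a clique with $|C|\ge4$ and type $(p,q)$. If $p\ge3$, then $C$ contains a $4$-set of type $(3,1)$; if $p=2$, then $q\ge2$ and $C$ contains one of type $(2,2)$. Neither is an edge, so $p=1$. Removing this one vertex leaves the clique $C_1$, whose height bound is smaller by one. We can repeat this while at least four vertices remain and at most $n$ times, so $|C|\le3+n$. If instead $C$ is independent, then $q\le2$, since one vertex of $C_0$ and three of $C_1$ form an edge. Now each step removes at most two vertices, and $|C|\le3+2n$. This is Theorem~\ref{thm:main} for $\ell=4$ and $i=2$: a homogeneous set must split unevenly at every branching, and a tree of depth $n$ leaves room for only $n$ branchings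 along a path.

\section{Hypergraphs defined by types}\label{sec:GA}

For $A\subseteq\{1,\dots,\ell-1\}$, let $G_A$ be the $\ell$-graph on $V$ whose edges are the $\ell$-sets of type $(j,\ell-j)$ with $j\in A$. Let $\mathbf 1_A$ be the indicator function of $A$. We compute the counts of $G_A$ for all $A$ at once; this will show which $A$ to choose.

\begin{lemma}\label{lem:count}
Let $X\subseteq V$ be an $(\ell+1)$-set of type $(p,q)$. In $G_A$,
\begin{enumerate}
\item[(i)] if $p,q\ge2$, then $e(X)=p\,\mathbf 1_A(p-1)+q\,\mathbf 1_A(p)$;
\item[(ii)] if $p=1$, then $e(X)-\ell\,\mathbf 1_A(1)\in\{0,1\}$;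
\item[(iii)] if $q=1$, then $e(X)-\ell\,\mathbf 1_A(\ell-1)\in\{0,1\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:split}. In (i), the $p$ deletions from $X_0$ give type $(p-1,q)$ and the $q$ deletions from $X_1$ give type $(p,q-1)$. In (ii), the $\ell$ deletions from $X_1$ give type $(1,\ell-1)$, and the remaining $\ell$-set $X_1$ contributes $0$ or $1$. In (iii), the $\ell$ deletions from $X_0$ give type $(\ell-1,1)$, and the remaining $\ell$-set $X_0$ contributes $0$ or $1$.
\end{proof}

Cases (ii) and (iii) give only counts in $\{0,1,\ell,\ell+1\}$. Case (i) is the range $2\le p\le\ell-1$. Call such a $p$ an \emph{exit} of $A$ if $p-1\in A$ and $p\notin A$, and an \emph{entry} if $p-1\notin A$ and $p\in A$. Since $p+q=\ell+1$, case (i) says: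
\begin{equation}\label{eq:exit}
e(X)=\begin{cases}p&\text{if $p$ is an exit,}\\ \ell+1-p&\text{if $p$ is an entry,}\\ 0\text{ or }\ell+1&\text{otherwise.}\end{cases}
\end{equation}
Each exit or entry thus costs one intermediate count. A set $A$ with neither is empty or equal to $\{1,\dots,\ell-1\}$, and then $G_A$ is empty or complete. One allowed count $i$ pays for one exit, at $p=i$, and the set with this exit and no other exit or entry is $A=\{1,\dots,i-1\}$.

To bound homogeneous sets we need to know which types of $\ell$-sets a large set must contain.

\begin{lemma}\label{lem:J}
Let $C\subseteq V$ have type $(p,q)$ with $p+q\ge\ell$, and let $J(C)$ be the set of integers $j$ with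
\[
\max(1,\ell-q)\le j\le\min(p,\ell-1).
\]
Then $J(C)\ne\emptyset$, and $C$ contains an $\ell$-set of type $(j,\ell-j)$ for each $j\in J(C)$. Hence $J(C)\subseteq A$ if $C$ is a clique of $G_A$, and $J(C)\cap A=\emptyset$ if $C$ is independent in $G_A$.
\end{lemma}

\begin{proof}
The four inequalities $1\le p$, $1\le\ell-1$, $\ell-q\le p$ and $\ell-q\le\ell-1$ hold because $p,q\ge1$ and $p+q\ge\ell$; so $J(C)$ is nonempty. If $j\in J(C)$, then $1\le j\le p$ and $1\le\ell-j\le q$. Take $j$ vertices of $C_0$ and $\ell-j$ vertices of $C_1$ and apply Lemma~\ref{lem:split}.
\end{proof}

The last ingredient turns uneven splitting into a logarithmic bound.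

\begin{lemma}\label{lem:peel}
Let $\mathcal C$ be a family of subsets of $V$ that is closed under taking subsets, and let $a\ge0$. Suppose that every $C\in\mathcal C$ with $|C|\ge\ell$ has a part of size at most $a$. Then $|C|\le\ell-1+an$ for every $C\in\mathcal C$.
\end{lemma}

\begin{proof}
We show by induction on $k$ that a member $C$ of height at most $k$ has $|C|\le\ell-1+ak$. This holds if $|C|\le\ell-1$, and in particular if $k=0$. If $|C|\ge\ell$, then $k\ge1$, one part has at most $a$ elements, and the other part is a member of $\mathcal C$ of height at most $k-1$. So $|C|\le a+\ell-1+a(k-1)$.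
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $A=\{1,\dots,i-1\}$. Since $2\le i\le\ell-1$, the number $i$ is an exit of $A$; there is no other exit and no entry. By \eqref{eq:exit} and Lemma~\ref{lem:count}(ii),(iii), all counts of $G_A$ lie in $\{0,1,i,\ell,\ell+1\}$.

Let $C$ have type $(p,q)$ with $p+q\ge\ell$. If $C$ is a clique, then the largest element of $J(C)$ lies in $A$, so $\min(p,\ell-1)\le i-1$. As $i-1<\ell-1$, this forces $p\le i-1$. If $C$ is independent, then the smallest element of $J(C)$ is a positive integer outside $A$, so $\max(1,\ell-q)\ge i$. As $i>1$, this forces $q\le\ell-i$. Lemma~\ref{lem:peel}, applied to the cliques with $a=i-1$ and to the independent sets with $a=\ell-i$, gives $\omega(G_A)\le\ell-1+(i-1)n$ and $\alpha(G_A)\le\ell-1+(\ell-i)n$. Restrict $G_A$ to any $N$ vertices.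
\end{proof}

\begin{remark}\label{rem:comb}
On all of $V$ the logarithm is the true order for this construction. Let $P=\{1^j0^{n-j}:0\le j\le n\}$. In a subset of $P$ with at least two words, the word with the smallest $j$ is alone in the first part, so the type is $(1,\cdot)$. Thus $P$ is a clique of size $n+1$ in $G_A$ when $1\in A$. Exchanging $0$ and $1$ gives a set whose subsets have type $(\cdot,1)$, which is independent when $\ell-1\notin A$.
\end{remark}

\section{Intervals of types: proof of Theorem~\ref{thm:interval}}\label{sec:interval}

For part (a) the count $\ell$ must also be avoided. By Lemma~\ref{lem:count} it can arise only from types $(1,\ell)$ and $(\ell,1)$, and only if $1\in A$ or $\ell-1\in A$. So we take $A\subseteq\{2,\dots,\ell-2\}$. A nonempty set of this kind has an entry, at $\min A$, and an exit, at $\max A+1$, and both must cost the same count $i$. By \eqref{eq:exit} this means $\min A=\ell+1-i$ and $\max A=i-1$, which is possible only if $\ell+1-i\le i-1$. This inequality is the hypothesis $i\ge\ell/2+1$.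

\begin{proof}[Proof of (a)]
Put $b=i-1$, so that $\ell/2\le b\le\ell-2$, and let $A=\{\ell-b,\dots,b\}$. This is a nonempty interval contained in $\{2,\dots,\ell-2\}$; an $\ell$-set is an edge of $G_A$ exactly when both its parts have size at most $b$.

\emph{Counts.} Since $1,\ell-1\notin A$, cases (ii) and (iii) of Lemma~\ref{lem:count} give $0$ or $1$. The only exit is $p=b+1$, with count $b+1=i$. The only entry is $p=\ell-b$, with count $\ell+1-(\ell-b)=i$. So all counts lie in $\{0,1,i,\ell+1\}$.

\emph{Cliques.} Let $C$ be a clique of type $(p,q)$ with $p+q\ge\ell$. From $J(C)\subseteq A$ we get $\min(p,\ell-1)\le b$ and $\max(1,\ell-q)\ge\ell-b$. Since $b<\ell-1$, the first gives $p\le b$; since $\ell-b>1$, the second gives $q\le b$. Hence $|C|\le2b=2i-2$. Cliques with fewer than $\ell$ vertices satisfy this bound too, as $2b\ge\ell$.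

\emph{Independent sets.} Let $C$ be independent of type $(p,q)$ with $p+q\ge\ell$. The nonempty intervals $J(C)$ and $A$ are disjoint, so $J(C)$ lies entirely below or entirely above $A$. In the first case $\min(p,\ell-1)\le\ell-b-1<\ell-1$, so $p\le\ell-b-1$. In the second case $\max(1,\ell-q)\ge b+1>1$, so $q\le\ell-b-1$. Since $\ell-b-1=\ell-i$, Lemma~\ref{lem:peel} gives $\alpha(G_A)\le\ell-1+(\ell-i)n$.
\end{proof}

\begin{proof}[Proof of (b)]
Let $2\le i\le\ell/2$ and $i'=\ell+1-i$. Then $\ell/2+1\le i'\le\ell-1$, so (a) applies to $i'$. In the complement of the resulting $\ell$-graph the counts $0,1,i',\ell+1$ become $\ell+1,\ell,i,0$. Its independent sets have size at most $2i'-2=2\ell-2i$, and its cliques have size at most $\ell-1+(\ell-i')\lceil\log_2N\rceil$, where $\ell-i'=i-1$.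
\end{proof}

\section{A recursive construction: Theorem~\ref{thm:divisible} for $i\ge3$}\label{sec:recursive}

In Theorem~\ref{thm:divisible} the count $\ell+1$ is forbidden, so $\omega\le\ell$ and only independent sets need a bound. Put $r=i-1$. By Lemma~\ref{lem:count}(i), two consecutive elements of $A$ produce the count $\ell+1$, so the natural candidate is $A=\{r\}$. Its exit $r+1$ costs the count $i$, as desired, but if $r\ge2$ its entry $r$ costs $\ell+1-r$, which equals $i$ only when $\ell=2r$. The trouble is an $(\ell+1)$-set of type $(r,\ell+1-r)$, in which all deletions from $X_1$ give edges. We therefore keep only some edges: an $\ell$-set $Y$ of type $(r,\ell-r)$ will be an edge only if $Y_1$ is an edge of an $(\ell-r)$-graph. The count of the troublesome set is then the count of $X_1$ in this $(\ell-r)$-graph, which should again be $0$, $1$ or $i$. The uniformity drops by $r$ at each step. If $r$ divides $\ell$, we arrive at uniformity $r$, where the complete $r$-graph has all counts equal to $r+1=i$ and the recursion can stop. This is the role of the divisibility hypothesis.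

Let $r\ge2$. For $k\ge1$ define a $kr$-graph $H_k$ on $V$ as follows. The edges of $H_1$ are all $r$-sets. For $k\ge2$, a $kr$-set $Y$ is an edge of $H_k$ if and only if it has type $(r,(k-1)r)$ and $Y_1$ is an edge of $H_{k-1}$. For instance, if $r=2$, then $H_2$ consists of the $4$-sets of type $(2,2)$, and $H_3$ of the $6$-sets of type $(2,4)$ whose second part has type $(2,2)$.

\begin{lemma}\label{lem:Hcount}
For $r\ge2$ and $k\ge1$, every $(kr+1)$-subset of $V$ contains $0$, $1$ or $r+1$ edges of $H_k$.
\end{lemma}

\begin{proof}
We use induction on $k$. For $k=1$ the number is always $r+1$. Let $k\ge2$ and let $X$ have type $(p,q)$ with $p+q=kr+1$. All types and parts below come from Lemma~\ref{lem:split}.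

If $p=1$, deletions from $X_1$ give a first part of size $1\ne r$, so only $X_1$ can be an edge. If $q=1$, deletions from $X_0$ give a second part of size $1\ne(k-1)r$, so only $X_0$ can be an edge. In both cases the number is at most $1$.

Let $p,q\ge2$. A deletion from $X_0$ gives a first part of size $p-1$ and a deletion from $X_1$ gives one of size $p$, so the number is $0$ unless $p\in\{r,r+1\}$. If $p=r+1$, only the $r+1$ deletions from $X_0$ have the right type. They all have second part $X_1$, so all are edges or none is, and the number is $r+1$ or $0$. If $p=r$, only deletions from $X_1$ have the right type, and $X\setminus\{x\}$ is an edge of $H_k$ exactly when $X_1\setminus\{x\}$ is an edge of $H_{k-1}$. Since $|X_1|=(k-1)r+1$, the number is $0$, $1$ or $r+1$ by induction.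
\end{proof}

Lemma~\ref{lem:peel} no longer applies when $k\ge3$, because an independent set can have two large parts. Indeed, prefix the words of the set $P$ of Remark~\ref{rem:comb}, taken for depth $n-1$, with $0$ and with $1$. In the union, a subset of one half has type $(1,\cdot)$ and is not an edge of $H_k$ or $H_{k-1}$, while an edge of $H_k$ meeting both halves would have an edge of $H_{k-1}$ as its second part. What remains true is that a large first part forces the second part to be independent one level lower in the recursion, and this gives an induction on two parameters.

\begin{lemma}\label{lem:Hind}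
For $r\ge2$, $k\ge1$ and $0\le h\le n$, every independent set of $H_k$ of height at most $h$ has at most $r(h+1)^{k-1}$ elements.
\end{lemma}

\begin{proof}
We use induction on $h$, for all $k$ simultaneously. For $k=1$ an independent set has at most $r-1$ elements. A set with at most one element satisfies the bound, which settles $h=0$. Let $k\ge2$ and $h\ge1$, and let $I$ be independent in $H_k$, of height at most $h$, with $|I|\ge2$. Both parts are independent in $H_k$ and have height at most $h-1$, so each has at most $rh^{k-1}$ elements.

If $|I_0|\le r-1$, then $|I|\le r-1+rh^{k-1}\le rh^{k-2}+rh^{k-1}$. If $|I_0|\ge r$, then $I_1$ is independent in $H_{k-1}$: otherwise an edge of $H_{k-1}$ in $I_1$ together with $r$ vertices of $I_0$ would be an edge of $H_k$ by Lemma~\ref{lem:split}. So $|I_1|\le rh^{k-2}$ by induction, and again $|I|\le rh^{k-1}+rh^{k-2}$. In both cases $|I|\le rh^{k-2}(h+1)\le r(h+1)^{k-1}$.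
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:divisible} for $i\ge3$]
Let $r=i-1\ge2$ and $K=\ell/r$, an integer by hypothesis. By Lemma~\ref{lem:Hcount} the $\ell$-graph $H_K$ has all counts in $\{0,1,i\}$, and so $\omega(H_K)\le\ell$. By Lemma~\ref{lem:Hind}, $\alpha(H_K)\le r(n+1)^{K-1}$. Since $\log_2N\ge1$, we have $n+1\le\log_2N+2\le3\log_2N$, and with $K\le\ell$ this gives $\alpha(H_K)\le\ell\,(3\log_2N)^{\ell-1}$. Restrict $H_K$ to any $N$ vertices.
\end{proof}

The assumption $r\ge2$ was used in the cases $p=1$ and $q=1$ of Lemma~\ref{lem:Hcount}, and the construction fails without it. If $r=1$, then every $k$-subset of the set $P$ of Remark~\ref{rem:comb} is an edge of $H_k$, by induction on $k$, so $H_\ell$ has a clique of size $n+1$. The case $i=2$ needs a different idea.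

\section{Random signs: Theorem~\ref{thm:divisible} for $i=2$}\label{sec:signs}

For $i=2$ the divisibility condition is empty, and we need $\ell$-graphs with at most two edges in every $(\ell+1)$-set and with small independent sets. Choosing edges independently gives no control of the counts. Instead we make random choices on the $(\ell-1)$-sets, so that two edges inside an $(\ell+1)$-set, which share $\ell-1$ vertices, constrain each other.

For $\ell=3$ the model is a tournament, an orientation of all pairs of vertices, with the cyclic triangles as edges. Suppose that four vertices contained three cyclic triangles. These triangles have a common vertex $d$ and are $dab$, $dac$, $dbc$. In a cyclic triangle one arc enters $d$ and one leaves it, so the arcs joining $d$ to $a$, $b$, $c$ would have pairwise opposite directions at $d$, which is impossible for three arcs. To generalize this, encode the tournament by signs. Order the vertices and put $s(\{u,v\})=+1$ for $u<v$ if the arc goes from $u$ to $v$, and $-1$ otherwise. Then $x_1<x_2<x_3$ form a cyclic triangle exactly when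
\[
-s(\{x_2,x_3\})=s(\{x_1,x_3\})=-s(\{x_1,x_2\}).
\]

In general, order the $N$ vertices linearly and let $s$ assign a sign $s(Q)\in\{+1,-1\}$ to each $(\ell-1)$-set $Q$. Let $G_s$ be the $\ell$-graph in which $E=\{x_1<\dots<x_\ell\}$ is an edge if and only if $(-1)^js(E\setminus\{x_j\})$ takes the same value for all $j=1,\dots,\ell$; for an edge $E$, call this value $c(E)$.

\begin{lemma}\label{lem:two}
For every $s$, every $(\ell+1)$-set contains at most two edges of $G_s$.
\end{lemma}

\begin{proof}
Let $X=\{x_1<\dots<x_{\ell+1}\}$ and $E_j=X\setminus\{x_j\}$. When $E_j$ is an edge, put $\sigma_j=(-1)^jc(E_j)$. Suppose that $E_j$ and $E_k$ are edges with $j<k$, and let $Q=X\setminus\{x_j,x_k\}$. In $E_j$ the vertex $x_k$ has position $k-1$, so $c(E_j)=(-1)^{k-1}s(Q)$. In $E_k$ the vertex $x_j$ has position $j$, so $c(E_k)=(-1)^js(Q)$. Therefore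
\[
\sigma_j=(-1)^{j+k-1}s(Q)=-\sigma_k .
\]
Three signs cannot be pairwise opposite.
\end{proof}

Now let the signs be independent and uniform. Each $\ell$-set is an edge with probability $2\cdot2^{-\ell}=2^{1-\ell}$, since two of the $2^\ell$ sign patterns on its $(\ell-1)$-subsets qualify. The difficulty is that these events are not defined by disjoint sets of signs: $\ell$-sets that share $\ell-1$ vertices use a common sign. We pass to a large subfamily in which this does not happen.

\begin{lemma}\label{lem:random}
Let $m\ge\ell$ be an integer with $m^{\ell-2}>2^{\ell-1}\ell^\ell\ln N$. Then $\alpha(G_s)<m$ for some $s$.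
\end{lemma}

\begin{proof}
Fix a set $U$ of $m$ vertices and identify it with $\mathbb Z_m$. Sort the $\ell$-subsets of $U$ by the sum of their elements in $\mathbb Z_m$. Some residue is the sum for a family $\mathcal F$ with
\[
|\mathcal F|\ge\frac1m\binom m\ell\ge\frac{m^{\ell-1}}{\ell^\ell},
\]
where we used $\binom m\ell=\prod_{t=0}^{\ell-1}\frac{m-t}{\ell-t}\ge(m/\ell)^\ell$. If two $\ell$-sets share exactly $\ell-1$ elements, their sums differ by the difference of two distinct residues. So no $(\ell-1)$-set lies in two members of $\mathcal F$, the events ``$E$ is an edge'' for $E\in\mathcal F$ depend on disjoint sets of signs, and they are independent. Using $1-x\le e^{-x}$ and summing over the at most $N^m$ choices of $U$,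
\[
\Pr[\alpha(G_s)\ge m]\le N^m\bigl(1-2^{1-\ell}\bigr)^{m^{\ell-1}/\ell^\ell}\le\exp\Bigl(m\ln N-\frac{m^{\ell-1}}{2^{\ell-1}\ell^\ell}\Bigr).
\]
The exponent is negative by the hypothesis on $m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:divisible} for $i=2$]
Let $m$ be the smallest integer that satisfies the hypotheses of Lemma~\ref{lem:random}; it exists because $\ell-2\ge1$. Take $s$ as in that lemma. By Lemma~\ref{lem:two} all counts of $G_s$ lie in $\{0,1,2\}$, and so $\omega(G_s)\le\ell$. By the minimality of $m$,
\[
\alpha(G_s)\le m-1\le\max\Bigl(\ell-1,\ \bigl(2^{\ell-1}\ell^\ell\ln N\bigr)^{1/(\ell-2)}\Bigr)=O_\ell\bigl((\log N)^{1/(\ell-2)}\bigr).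
\]
Since $\ln N\le\log_2N$, $\log_2N\ge1$ and $1/(\ell-2)\le\ell-1$, this is $O_\ell((\log N)^{\ell-1})$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{GH} Lior Gishboliner and Ethan Honest, \emph{Disperse Hypergraphs}, arXiv:2503.21052 (2025).
\end{thebibliography}
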